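# Minimum degree and vertex connectivity of graphon random graphs: when the two part ways

## Graphons, types and small-degree sets

Throughout, $(\Omega,\mu)$ is a probability space, and "a.a.s." means "with probability tending to $1$ as $n\to\infty$".

**Definition (graphon and its random graph).** A graphon is a symmetric measurable function $W:\Omega^2\to[0,1]$. The random graph $\mathbb G(n,W)$ has vertex set $[n]$. First sample $x_1,\dots,x_n\in\Omega$ independently according to $\mu$; then, independently for each pair $ij$, make $ij$ an edge with probability $W(x_i,x_j)$.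

We call $x_i$ the type of vertex $i$, and say that $i$ lies in $S\subseteq\Omega$ if $x_i\in S$. If $W\equiv p$ is constant, the types play no role and $\mathbb G(n,W)$ is the binomial random graph with edge probability $p$. A second example, which we shall reuse, is $W(x,y)=xy$ on $[0,1]$ with Lebesgue measure: vertices of type near $0$ have few neighbors.

**Definition (connected graphon).** $W$ is connected if $\int_{A\times(\Omega\setminus A)}W\,d\mu^2>0$ for every measurable $A$ with $0<\mu(A)<1$.

If $W>0$ almost everywhere, then $W$ is connected, because the integral of a positive function over a set of positive measure is positive. So $W(x,y)=xy$ is connected. If $\Omega$ is split into two sets of measure $\frac12$, with $W=1$ inside each and $W=0$ across, then $W$ is not connected: take $A$ to be one of the two sets. One degenerate case should be kept in mind: on a one-point space the condition is vacuous, so even $W\equiv0$ is connected there.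

**Definition (degrees and masses).** For measurable $S\subseteq\Omega$ put $w_S(x)=\int_SW(x,y)\,d\mu(y)$, the $W$-mass that $x$ sends to $S$. The degree of $x$ is $d(x)=\deg_W(x)=w_\Omega(x)$. For $\alpha>0$ put
$$D_\alpha=\{x:d(x)<\alpha\},\qquad f(\alpha)=\mu(D_\alpha),\qquad M(\alpha)=\int_{D_\alpha\times D_\alpha}W\,d\mu^2=\int_{D_\alpha}w_{D_\alpha}\,d\mu .$$

Since $W\le1$, we have $M\le f^2$. So $f$ measures how many types have small degree, and $M$ measures how much of $W$ lives among those types. For $W(x,y)=xy$ we have $d(x)=x/2$, and for $\alpha\le\frac12$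
$$D_\alpha=[0,2\alpha),\qquad f(\alpha)=2\alpha,\qquad M(\alpha)=\Big(\int_0^{2\alpha}x\,dx\Big)^2=4\alpha^4 .$$
For a constant graphon $W\equiv p>0$ we have $f(\alpha)=M(\alpha)=0$ for $\alpha\le p$.

The link with the random graph is this: given $x_v=x$, each of the other $n-1$ vertices independently lies in $S$ and is adjacent to $v$ with probability $w_S(x)$. Hence the number of neighbors of $v$ lying in $S$ has the law $\mathrm{Bin}(n-1,w_S(x))$.

**Definition (minimum degree and vertex connectivity).** $\delta(G)$ is the minimum degree of $G$. The vertex connectivity $\kappa(G)$ of a non-complete graph is the least size of a set of vertices whose removal leaves a disconnected graph, and $\kappa(K_n)=n-1$. In particular, disconnected graphs have $\kappa=0$.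

For example, two triangles sharing one vertex have $\delta=2$ and $\kappa=1$. Always $\kappa\le\delta$: in a non-complete graph a vertex of minimum degree misses some other vertex, and deleting its neighbors separates the two. We write
$$P_n^K(W)=\Pr_{G\sim\mathbb G(n,W)}[\delta(G)\ge K,\ \kappa(G)<K].$$

**Two tools.** The first is the Chernoff bound $\Pr[\mathrm{Bin}(m,p)\le mp/2]\le e^{-mp/8}$. In particular,
$$mp\ge2K\ \Longrightarrow\ \Pr[\mathrm{Bin}(m,p)\le K-1]\le\Pr[\mathrm{Bin}(m,p)\le K]\le e^{-mp/8}.\tag{1}$$
The second is a series bound. For $a>0$ the maximum of $t^2e^{-at}$ over $t>0$ is $(2/(ea))^2\le a^{-2}$, so $te^{-at}\le 1/(a^2t)$, and summing over $t=2^jB$ gives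
$$\sum_{j\ge0}2^jB\,e^{-a2^jB}\le\frac{2}{a^2B}\qquad(a,B>0).\tag{2}$$

## The conjectured agreement of $\delta\ge K$ and $\kappa\ge K$

Vertex connectivity at least $K$ forces minimum degree at least $K$. The problem is whether, for a connected graphon, low degrees are the only obstruction. It is posed in Hladký and Viswanathan, "Connectivity of inhomogeneous random graphs II", arXiv:2305.03607 (2023):

**Conjecture.** Suppose that $W$ is a connected graphon. Then for every $K\in\mathbb N$, $\lim_{n\to\infty}P_n^K(W)=0$.

The same source contains the following criterion: $\mathbb G(n,W)$ is a.a.s. connected if and only if (i) $W$ is connected and (ii) $f(\alpha)=o(\alpha)$ as $\alpha\to0$. So the conjecture is really about graphons for which (ii) may fail. For instance, $W(x,y)=xy$ has $f(\alpha)=2\alpha$ and violates (ii).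

## Constant graphons, finitely many blocks, and isolated edges

**Constant $W\equiv p\in(0,1]$, $K=1$.** If $G$ is disconnected, some set of $h\le n/2$ vertices sends no edge to its complement. The probability of this is at most
$$\sum_{1\le h\le n/2}\binom nh(1-p)^{h(n-h)}\le\sum_{h\ge1}\big(n(1-p)^{n/2}\big)^h\to0 .$$

**Finitely many blocks.** Suppose that $W$ is connected, constant on the cells of a finite product partition, and not a.e. zero. The set $A=\{d=0\}$ satisfies $\int_{A\times A^c}W=0$, so $\mu(A)\in\{0,1\}$, and $\mu(A)=1$ would mean $W=0$ a.e. So $d>0$ a.e.; as $d$ takes finitely many values, $f(\alpha)=0$ for small $\alpha$, and (ii) holds. A graphon with trouble must have degrees arbitrarily close to $0$.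

**Trying the union bound in general.** Take $K=1$ and try to copy the computation for constant $W$: bound the expected number of small vertex sets $H$ that are cut off. Since $\delta\ge1$, sets of size $1$ are excluded, and the first case is $|H|=2$, an isolated edge. Here we can see precisely where the approach stops. Two adjacent vertices of types $x,y\in D_{1/n}$ are both missed by a given third vertex with probability at least $1-d(x)-d(y)\ge1-2/n$, independently over the $n-2$ other vertices. Therefore, for $n\ge3$,
$$\mathbb E[\text{number of isolated edges}]\ \ge\ \binom n2M(1/n)\Big(1-\frac2n\Big)^{n-2}\ \ge\ e^{-2}\binom n2M(1/n),\tag{3}$$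
because $(1-\frac2n)^{-(n-2)}=(1+\frac2{n-2})^{n-2}\le e^2$. So the first moment tends to $0$ only if $M(1/n)=o(n^{-2})$, and connectedness of $W$ puts no such restriction on $M$. For $W(x,y)=xy$ it does hold, since $M(1/n)=4n^{-4}$.

This points to a counterexample in which $M(\alpha)$ is of order $\alpha^2$: a few small-degree types that are joined mostly to one another. The two-block graphon with $0$ across would be ideal, but it is not connected. Replacing $0$ by a fixed $\varepsilon>0$ does not help, because cross edges then appear for large $n$. The remedy is to use a new tiny block for each of infinitely many values of $n$.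

## A tiny clique at each of infinitely many scales

**Theorem 1.** There is a connected graphon $W>0$ with $\limsup_nP_n^K(W)=1$ for every $K\ge1$. In particular, the conjecture is false, already for $K=1$.

**Construction.** Let $n_k=4^{k^2}$. Partition $[0,1]$ with Lebesgue measure into measurable sets $I_0,I_1,\dots$ with
$$\mu(I_k)=p_k=\frac k{n_k}\quad(k\ge1),\qquad p_0=1-\sum_{k\ge1}p_k\ge\frac12 .$$
(The sum is $\frac14+\frac2{256}+\frac3{4^9}+\cdots<\frac12$.) Put $W=1$ on $I_k\times I_k$ for all $k\ge0$, and $W=n_k^{-3}$ on $(I_j\times I_k)\cup(I_k\times I_j)$ for $0\le j<k$. Since $W>0$ everywhere, $W$ is connected.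

The design is as follows. At $n=n_k$, the block $I_k$ receives about $k$ vertices, which is many but only just; later blocks receive none; and the cross probability $n_k^{-3}$ is too small to give any edge leaving $I_k$.

Fix $K$, let $n=n_k$ and $k\to\infty$. Each of the next three steps gives an event of probability tending to $1$.

**Step 1: no vertex lies in $\bigcup_{j>k}I_j$.** The expected number of such vertices is $\sum_{j>k}j\,4^{k^2-j^2}=\sum_{i\ge1}(k+i)4^{-2ki-i^2}\to0$.

**Step 2: each $I_j$ with $0\le j\le k$ contains at least $K+1$ vertices.** The count in $I_j$ is $\mathrm{Bin}(n_k,p_j)$. Its mean is $k$ for $j=k$; at least $n_k/n_{k-1}=4^{2k-1}$ for $1\le j<k$; and at least $n_k/2\ge4^{2k-1}$ for $j=0$ and $k\ge2$, because $n_k/4^{2k-1}=4^{(k-1)^2}\ge4$. Apply (1) with $K+1$ in place of $K$: for $k\ge2(K+1)$ all means are at least $2(K+1)$, and the failure probability is at most $e^{-k/8}+k\,e^{-4^{2k-1}/8}\to0$.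

**Step 3: there is no edge between $I_k$ and $\bigcup_{j<k}I_j$.** The expected number of such edges is at most $n_k^2\cdot n_k^{-3}\to0$.

**Conclusion.** Vertices in the same $I_j$ are always adjacent. So on the three events every vertex lies in a clique of at least $K+1$ vertices, and $\delta(G)\ge K$. The vertices in $I_k$ form a nonempty set with no edge to the nonempty rest, so $G$ is disconnected and $\kappa(G)=0<K$. Hence $P_{n_k}^K(W)\to1$. $\blacksquare$

In this example $M$ is as large as (3) suggested. On $I_k$ with $k\ge1$ we have $p_k\le d\le p_k+n_k^{-3}(1-p_k)<2p_k$, so $I_k\subseteq D_{2p_k}$ and $M(2p_k)\ge p_k^2=\frac14(2p_k)^2$.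

## The condition $M(\alpha)=o(\alpha^2)$ and the classification

Inequality (3) suggests that $M(\alpha)$ against $\alpha^2$ is the right comparison. For connected graphons with $f(\alpha)=O(\alpha)$ it is.

**Theorem 2.** Let $W$ be connected with $f(\alpha)=O(\alpha)$ as $\alpha\to0$, and let $K\ge1$. Then
$$\lim_nP_n^K(W)=0\iff M(\alpha)=o(\alpha^2)\quad(\alpha\to0).$$
If moreover $M(\alpha)\ge c\alpha^2$ for some $c>0$ and all small $\alpha$, then $\liminf_nP_n^K(W)>0$.

**Proposition 3.** For every graphon $W$ and $K\ge1$: (a) $\liminf_n\Pr[\delta\ge K]>0$ if and only if $f(\alpha)=O(\alpha)$; (b) if $f(\alpha)\ne o(\alpha)$, then $\limsup_n\Pr[\delta=0]>0$.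

By Proposition 3(a), Theorem 2 concerns exactly those connected graphons for which $\delta\ge K$ keeps probability bounded away from $0$.

**Corollary 4.** For connected $W$ the following are equivalent: condition (ii); $\kappa\ge K$ a.a.s. for every $K$; $\kappa\ge K$ a.a.s. for some $K\ge1$. In particular, the conclusion of the conjecture holds under (i) and (ii). Also, no connected $W$ has $P_n^K(W)\to1$, so "$\limsup=1$" in Theorem 1 cannot be strengthened to "$\lim=1$".

**Proposition 5.** The hypothesis $f=O(\alpha)$ cannot be dropped from "$\Leftarrow$" in Theorem 2: there is a connected $W>0$ with $M(\alpha)=o(\alpha^2)$ and $\limsup_nP_n^K(W)=1$ for every $K\ge1$.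

**Example (condition (ii) fails, yet $P_n^K\to0$).** For $W(x,y)=xy$ we computed $f(\alpha)=2\alpha$ and $M(\alpha)=4\alpha^4=o(\alpha^2)$. So Theorem 2 gives $P_n^K(W)\to0$ for every $K$, although $\limsup_n\Pr[\delta=0]>0$ by Proposition 3(b).

**Example ($\liminf>0$ for every $K$).** Partition $[0,1]$ into sets $I_k$, $k\ge1$, of measure $2^{-k}$; let $W=1$ on $I_k^2$, and $W=8^{-k}$ between $I_j$ and $I_k$ for $j<k$. On $I_k$,
$$2^{-k}\le d\le2^{-k}+8^{-k}\sum_{j<k}2^{-j}+\sum_{j>k}16^{-j}\le2^{-k}+2\cdot8^{-k}\le2^{1-k}.$$
Hence $f(\alpha)\le\sum_{2^{-k}<\alpha}2^{-k}\le2\alpha$. For small $\alpha$ choose $k$ with $2^{1-k}<\alpha\le2^{2-k}$; then $I_k\subseteq D_\alpha$, so $M(\alpha)\ge4^{-k}\ge\alpha^2/16$. As $W>0$ is connected, Theorem 2 gives $\liminf_nP_n^K(W)>0$ for every $K$.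

A remark used in all proofs below: if $f(\alpha)=O(\alpha)$, then there is $F\ge1$ with $f(\alpha)\le F\alpha$ for all $\alpha>0$. Indeed, if $f(\alpha)\le F_0\alpha$ for $\alpha\le\alpha_0$, then for $\alpha>\alpha_0$ we have $f(\alpha)\le1\le\alpha/\alpha_0$, and we take $F=\max(1,F_0,1/\alpha_0)$.

## No empty cut between two linear-size sets

For "$\Leftarrow$" we must exclude every way of separating the graph. Separations with two large sides are excluded by connectedness of $W$ alone.

**Lemma 6.** Let $W$ be connected and not a.e. zero, $\eta>0$, $K\ge1$. A.a.s. $\mathbb G(n,W)$ has no disjoint $H,R\subseteq[n]$ with $|H|,|R|\ge\eta n$, $|H|+|R|\ge n-K$ and no edges between $H$ and $R$.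

*Proof.* There are no such $H,R$ if $\eta>\frac12$, so let $\eta\le\frac12$.

**Step 1: every fractional cut with two large sides has weight bounded below.** Let $c$ be the infimum of
$$\Phi(g)=\int\!\!\int g(x)(1-g(y))W(x,y)\,d\mu^2$$
over measurable $g:\Omega\to[0,1]$ with $\int g\ge\eta/2$ and $\int(1-g)\ge\eta/2$. The constant $g=\frac12$ qualifies. We claim that $c>0$; the work is that an infimum of positive numbers might be $0$, and compactness rules this out.

Suppose $c=0$, and take admissible $g_k$ with $\Phi(g_k)\to0$. Bounded sequences in the Hilbert space $L^2(\mu)$ have weakly convergent subsequences, so we may assume $g_k\to g$ weakly. Testing against indicators of sets gives $0\le g\le1$ a.e., and testing against $1$ gives $\int g,\int(1-g)\ge\eta/2$. The operator $(Th)(x)=\int W(x,y)h(y)\,d\mu(y)$ has a kernel in $L^2(\mu^2)$, so it is Hilbert–Schmidt and hence compact, and a compact operator turns weak convergence into norm convergence: $T(1-g_k)\to T(1-g)$ in norm. Hence $\Phi(g_k)=\langle g_k,T(1-g_k)\rangle\to\langle g,T(1-g)\rangle=\Phi(g)$,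 and $\Phi(g)=0$. So $W=0$ a.e. on $A_+\times A_-$, where $A_+=\{g>0\}$ and $A_-=\{g<1\}$. Both have positive measure, because $\int g>0$ and $\int(1-g)>0$. There are three possibilities.

- If $\mu(A_+)<1$, then up to a null set $A_+^c=\{g=0\}\subseteq A_-$, so $W=0$ a.e. on $A_+\times A_+^c$, contradicting connectedness.
- If $\mu(A_-)<1$, then up to a null set $A_-^c=\{g=1\}\subseteq A_+$, so $W=0$ a.e. on $A_-^c\times A_-$, contradicting connectedness.
- If $\mu(A_+)=\mu(A_-)=1$, then $W=0$ a.e., which was excluded.

**Step 2: good events for the types.** We approximate $W$ by a step function, so that a cut of the vertex set becomes a fractional cut of $\Omega$. Let $\varepsilon=\min(c/10,\eta/2)$. Functions that are constant on the cells of a finite product partition are dense in $L^1(\mu^2)$, so there are a partition $\Omega=P_1\cup\dots\cup P_m$ and $W'=\sum_{a,b}w_{ab}1_{P_a\times P_b}$ with $w_{ab}\in[0,1]$ (truncate if necessary) and $\|W-W'\|_1\le\varepsilon$. Merging null cells into others, we may assume that all $\mu_a=\mu(P_a)$ are positive. Let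 $n_a$ be the number of vertices in $P_a$. By the law of large numbers, a.a.s.
$$\text{all }n_a>0\qquad\text{and}\qquad\sum_a|n_a-n\mu_a|\le\varepsilon n .$$
Also a.a.s. $\sum_{i\ne j}|W-W'|(x_i,x_j)\le2\varepsilon n^2$, the sum being over ordered pairs. Indeed, its mean is at most $\varepsilon n^2$, and its variance is $O(n^3)$, because terms with disjoint index pairs are independent and only $O(n^3)$ pairs of terms share an index; Chebyshev's inequality bounds the failure probability by $O(n^3)/(\varepsilon n^2)^2\to0$.

**Step 3: on these events every candidate cut has weight of order $n^2$.** Let $H,R$ be disjoint with the size conditions of the lemma. Let $h_a$ be the number of vertices of $H$ in $P_a$, put $g_a=h_a/n_a$, and let $g=g_a$ on $P_a$. Then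
$$\Big|\int g-\frac{|H|}n\Big|=\Big|\sum_ag_a\Big(\mu_a-\frac{n_a}n\Big)\Big|\le\varepsilon\le\frac\eta2 .$$
Since $|H|\ge\eta n$ and $n-|H|\ge|R|\ge\eta n$, the function $g$ is admissible in Step 1. Hence $\int\!\!\int g(x)(1-g(y))W'\ge c-\varepsilon$. Writing $n_an_b-n^2\mu_a\mu_b=n_a(n_b-n\mu_b)+n\mu_b(n_a-n\mu_a)$ we get $\sum_{a,b}|n_an_b-n^2\mu_a\mu_b|\le2n\sum_a|n_a-n\mu_a|\le2\varepsilon n^2$. Therefore
$$\sum_{i\in H,\,j\notin H}W'(x_i,x_j)=\sum_{a,b}n_an_b\,g_a(1-g_b)w_{ab}\ge n^2\!\int\!\!\!\int g(x)(1-g(y))W'\,d\mu^2-2\varepsilon n^2\ge(c-3\varepsilon)n^2 .$$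
Replacing $W'$ by $W$ costs at most $2\varepsilon n^2$. Dropping the at most $K$ vertices $j$ outside $H\cup R$ costs at most $Kn$. So for large $n$
$$\sum_{i\in H,\,j\in R}W(x_i,x_j)\ge(c-5\varepsilon)n^2-Kn\ge\frac c2n^2-Kn\ge\frac c4n^2 .$$

**Step 4: union bound.** Given types satisfying the good events, the probability that there is no edge between $H$ and $R$ is $\prod_{i\in H,j\in R}(1-W(x_i,x_j))\le e^{-cn^2/4}$. There are at most $3^n$ pairs $(H,R)$, and $3^ne^{-cn^2/4}\to0$. $\square$

## If $M(\alpha)=o(\alpha^2)$, small separated pieces do not occur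

We prove "$\Leftarrow$" of Theorem 2. Let $W$ be connected with $M(\alpha)=o(\alpha^2)$, and $f(\alpha)\le F\alpha$ for all $\alpha>0$, with $F\ge1$. Letting $\alpha\to0$ shows $d>0$ a.e., so $W$ is not a.e. zero and Lemma 6 applies.

**Step 1: what a bad graph contains.** Suppose $\delta(G)\ge K$, $\kappa(G)<K$ and $n\ge K+1$. Then $G$ is not complete, since $\kappa(K_n)=n-1\ge K$. So there is $J\subseteq[n]$ with $|J|\le K-1$ and $G-J$ disconnected. Let $H$ be the vertex set of a smallest component of $G-J$, and $R=[n]\setminus(J\cup H)$. Then $|R|\ge|H|$, and each vertex of $H$ has all its neighbors in $H\cup J$. If $|H|=1$, its vertex would have degree at most $K-1$; so $|H|\ge2$. Choose $v\in H$ with $d(x_v)$ as large as possible.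

The size of $d(x_v)$ is the parameter that organizes the proof. If $d(x_v)\in[\beta/2,\beta)$, then all of $H$ lies in $D_\beta$ by maximality, so every vertex of $H$ has at most $K-1$ neighbors outside $D_\beta$: those neighbors must be in $J$.

A first attempt is to say that, as $M(\beta)$ is tiny, $v$ sends most of its mass outside $D_\beta$, and so has many neighbors there. This works for types with $w_{D_\beta}(x_v)\le\beta/4$. But the smallness of $M(\beta)$ is an average statement: it bounds the measure of exceptional types only by a small multiple of $\beta$, and for $\beta=2^jB/n$ this bounds the expected number of exceptional vertices only by a small multiple of $2^jB$, which is not small for large $j$. The way out is to move from an exceptional $v$ to one of its neighbors: $v$ sends mass more than $\beta/4$ into $D_\beta$, and exceptional types can absorb only $\beta/16$ of it, so some neighbor $u\in H$ of $v$ should be typical. For this, $u$ must also have degree at least of order $\beta$, and here $f(\alpha)\le F\alpha$ is used.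

**Step 2: parameters.** Let $\lambda=\frac1{16F}$ and $\theta=\frac1{512F}$. Fix $\beta^*>0$ with $M(\beta)\le\theta\beta^2$ for all $\beta\le2\beta^*$. Let $B\ge8K/\lambda$; it stays fixed while $n\to\infty$. We take $n\ge\max(2,K+1)$.

**Step 3: the case $d(x_v)<B/n$.** Here all of $H$ lies in $D_{B/n}$. As $G[H]$ is connected and $|H|\ge2$, there is an edge with both endpoints in $D_{B/n}$. The expected number of such edges is at most $\frac12n^2M(B/n)\to0$.

**Step 4: the case $B/n\le d(x_v)<\beta^*$, structure.** The purpose of this step is to produce a vertex with improbably few neighbors. Let $j\ge1$ be such that $\beta/2\le d(x_v)<\beta$ with $\beta=\beta_j=2^jB/n$; then $\beta\le2d(x_v)<2\beta^*$. Put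
$$X=\{x\in D_\beta:w_{D_\beta}(x)>\lambda\beta/2\},\qquad U=D_\beta\setminus(X\cup D_{\lambda\beta}).$$
Since $\frac{\lambda\beta}2\mu(X)\le\int_{D_\beta}w_{D_\beta}\,d\mu=M(\beta)\le\theta\beta^2$, we have $\mu(X)\le2\theta\beta/\lambda=\beta/16$. Also $f(\lambda\beta)\le F\lambda\beta=\beta/16$.

If $w_{D_\beta}(x_v)\le\beta/4$, then $w_{\Omega\setminus D_\beta}(x_v)\ge\frac\beta2-\frac\beta4=\frac\beta4$, while $v$ has at most $K-1$ neighbors outside $D_\beta$.

If $w_{D_\beta}(x_v)>\beta/4$, then $w_U(x_v)\ge\frac\beta4-\frac\beta{16}-\frac\beta{16}=\frac\beta8$. Either $v$ has at most $K-1$ neighbors in $U$, or it has at least $K$ of them; in the latter case at least one, $u$, is not in $J$, hence is in $H$. For this $u$ we have $d(x_u)\ge\lambda\beta$ and $w_{D_\beta}(x_u)\le\lambda\beta/2$, so $w_{\Omega\setminus D_\beta}(x_u)\ge\lambda\beta/2$, while $u\in H$ has at most $K-1$ neighbors outside $D_\beta$.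

Since $\lambda\le\frac1{16}$, both $\beta/4$ and $\beta/8$ are at least $\lambda\beta/2$. So in every outcome, for $S=\Omega\setminus D_\beta$ or for $S=U$, there is a vertex $i$ lying in $D_\beta$ with $w_S(x_i)\ge\lambda\beta/2$ and at most $K-1$ neighbors in $S$.

**Step 5: the case $B/n\le d(x_v)<\beta^*$, probability.** Fix $j\ge1$ and one of the two sets $S$. The expected number of vertices as described is
$$n\int_{D_\beta\cap\{w_S\ge\lambda\beta/2\}}\Pr[\mathrm{Bin}(n-1,w_S(x))\le K-1]\,d\mu(x).$$
Here $(n-1)w_S(x)\ge\frac n2\cdot\frac{\lambda\beta_j}2=\frac{\lambda2^jB}4\ge2K$, so by (1) the integrand is at most $e^{-\lambda2^jB/32}$. Also $nf(\beta_j)\le F2^jB$. Summing over the two sets $S$ and over $j$, the probability that this case occurs is at most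
$$\tau(B):=\sum_{j\ge1}2F\,2^jB\,e^{-\lambda2^jB/32},$$
which does not depend on $n$, and tends to $0$ as $B\to\infty$ by (2).

**Step 6: the case $d(x_v)\ge\beta^*$.** By the Chernoff bound and a union bound, with failure probability at most $ne^{-\beta^*(n-1)/8}\to0$, every vertex with $d\ge\beta^*$ has degree at least $\beta^*(n-1)/2$ in $G$. As $\deg_G(v)\le(|H|-1)+(K-1)$, we get $|R|\ge|H|\ge\beta^*n/4$ for large $n$. Also $|H|+|R|\ge n-K$, and there are no edges between $H$ and $R$. By Lemma 6 with $\eta=\beta^*/4$, the probability of this tends to $0$.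

**Conclusion.** $\limsup_nP_n^K(W)\le\tau(B)$ for every $B\ge8K/\lambda$. Letting $B\to\infty$ gives $P_n^K(W)\to0$. $\blacksquare$

## A set whose removal costs no vertex more than two thirds of its degree

For "$\Rightarrow$" we want to plant, with probability bounded below, a small separate component on $2K$ vertices of $D_\alpha$, where $\alpha\approx1/n$, while all other vertices have degree at least $K$. A vertex with $d(x)\ge C\alpha$ and $C$ large is unlikely to have degree below $K$, so one would like to condition on all the other vertices lying outside $D_{C\alpha}$; since $f(C\alpha)\le FC\alpha$, this costs only a constant factor. But the conditioning changes the degrees, and a vertex of decent degree may lose everything. Here is the mechanism at a single scale. Let $\frac52C\alpha\le1$, let $X,Y$ be disjoint with $\mu(Y)=C\alpha$ and $\mu(X)=C\alpha/2$, let $W=1$ on $X\times Y$, on $Y\times X$, and on the square of the rest, and $W=0$ elsewhere. Then $d=C\alpha$ on $X$, $d=C\alpha/2$ on $Y$, and $d\ge C\alpha$ on the rest. So $D_{C\alpha}=Y$, and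 once $Y$ is forbidden all vertices in $X$ are isolated. The cure is to forbid $X$ as well, and to iterate; the point of the next lemma is that the iteration ends with a set still of measure $O(\alpha)$.

**Lemma 7.** Let $F\ge1$ and $f(\alpha)\le F\alpha$ for all $\alpha>0$. For $\alpha>0$ and $C\ge1$ there is a measurable $Q\supseteq D_{C\alpha}$ with $\mu(Q)\le4FC\alpha$ such that every $x\notin Q$ satisfies $d(x)\ge C\alpha$ and $w_{\Omega\setminus Q}(x)\ge d(x)/3$.

*Proof.* Let $Q_0=D_{C\alpha}$, and
$$Y_i=\{x\notin Q_i:w_{Q_i}(x)>\tfrac23d(x)\},\qquad Q_{i+1}=Q_i\cup Y_i,\qquad Q=\bigcup_iQ_i .$$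

**Step 1: the boundary decreases.** Put $\partial S=\int_{S\times S^c}W\,d\mu^2$. Adding $Y_i$ to $Q_i$ removes the mass between $Q_i$ and $Y_i$ from the boundary and adds that between $Y_i$ and $Q_{i+1}^c$. Since $w_{Q_{i+1}^c}\le w_{Q_i^c}=d-w_{Q_i}$ and $2w_{Q_i}-d>\frac13d$ or $d=0$ on $Y_i$ (in fact the first, by definition of $Y_i$),
$$\partial Q_{i+1}=\partial Q_i-\int_{Y_i}w_{Q_i}\,d\mu+\int_{Y_i}w_{Q_{i+1}^c}\,d\mu\le\partial Q_i-\int_{Y_i}(2w_{Q_i}-d)\,d\mu\le\partial Q_i-\frac13\int_{Y_i}d\,d\mu .$$

**Step 2: the measure of $Q$.** Initially $\partial Q_0\le\int_{Q_0}d\,d\mu\le C\alpha f(C\alpha)\le FC^2\alpha^2$. As $\partial Q_i\ge0$ always, summing Step 1 gives $\sum_i\int_{Y_i}d\,d\mu\le3FC^2\alpha^2$. The $Y_i$ are disjoint and lie outside $D_{C\alpha}$, so $d\ge C\alpha$ there, and $\mu(\bigcup_iY_i)\le3FC\alpha$. Hence $\mu(Q)\le FC\alpha+3FC\alpha=4FC\alpha$.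

**Step 3: types outside $Q$.** If $x\notin Q$, then $x\notin D_{C\alpha}$, so $d(x)\ge C\alpha$. Also $x\notin Y_i$ for every $i$, so $w_{Q_i}(x)\le\frac23d(x)$ for all $i$; by monotone convergence $w_Q(x)\le\frac23d(x)$, and $w_{\Omega\setminus Q}(x)\ge\frac13d(x)$. $\square$

In the single-scale picture above, $Q_0=Y$, $Y_0=X$, and the iteration stops with $Q=X\cup Y$.

Next we check that a sample conditioned to avoid $Q$ has minimum degree at least $K$ with probability at least $\frac12$. Given $F$ and $K$, use (2) with $a=\frac1{96}$ to choose $C=C(F,K)\ge24K$ with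
$$8F\sum_{i\ge0}2^iC\,e^{-2^iC/96}\le\frac12 .\tag{4}$$

**Lemma 8.** Let $f(\alpha')\le F\alpha'$ for all $\alpha'>0$, with $F\ge1$, and let $C$ be as in (4). Let $\alpha>0$ and $n\in\mathbb N$ with $1\le n\alpha\le2$, and let $Q$ be as in Lemma 7 for $\alpha$ and $C$. Let $\rho:\Omega\to[0,1]$ be measurable, zero on $Q$, with $Z=\int\rho\,d\mu\ge\frac12$, and suppose that
$$d'(x):=\frac1Z\int W(x,y)\rho(y)\,d\mu(y)\ge\frac{d(x)}6\qquad\text{for all }x\notin Q .$$
Let $N\le n$ with $N-1\ge n/2$. Sample $N$ independent types with density $\rho/Z$ with respect to $\mu$, and then edges independently with probabilities given by $W$. With probability at least $\frac12$, every vertex has at least $K$ neighbors.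

*Proof.* A vertex of type $x\notin Q$ has $\mathrm{Bin}(N-1,d'(x))$ neighbors, and
$$(N-1)d'(x)\ge\frac n2\cdot\frac{d(x)}6=\frac{nd(x)}{12}\ge\frac{nC\alpha}{12}\ge\frac C{12}\ge2K .$$
By (1) it has fewer than $K$ neighbors with probability at most $e^{-nd(x)/96}$. Since $\rho\le1$ vanishes on $Q$, and $d\ge C\alpha$ off $Q$, the expected number of vertices with fewer than $K$ neighbors is at most
$$\frac nZ\int_{\{d\ge C\alpha\}}e^{-nd/96}\,d\mu\le2n\sum_{i\ge0}f(2^{i+1}C\alpha)\,e^{-n2^iC\alpha/96},$$
where we split according to $2^iC\alpha\le d<2^{i+1}C\alpha$. Now $f(2^{i+1}C\alpha)\le2F\,2^iC\alpha$ and $1\le n\alpha\le2$, so this is at most $4F(n\alpha)\sum_i2^iC\,e^{-2^iC/96}\le8F\sum_i2^iC\,e^{-2^iC/96}\le\frac12$. Apply Markov's inequality. $\square$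

## If $M(\alpha)\ge c\alpha^2$, a separate copy containing $K_{K,K}$ appears

We prove "$\Rightarrow$" of Theorem 2 and its $\liminf$ statement. Let $F\ge1$ with $f(\alpha)\le F\alpha$ for all $\alpha>0$, and let $C$ be as in (4).

**Claim.** For every $c>0$ there is $p_0=p_0(c,F,K)>0$ such that, for all sufficiently small $\alpha>0$ with $M(\alpha)\ge c\alpha^2$ and $n=\lceil1/\alpha\rceil$, we have $P_n^K(W)\ge p_0$.

The claim is enough. If $M(\alpha)\ne o(\alpha^2)$, there are $c>0$ and $\alpha_j\to0$ with $M(\alpha_j)\ge c\alpha_j^2$, and $P_n^K(W)\ge p_0$ for infinitely many $n$. If $M(\alpha)\ge c\alpha^2$ for all small $\alpha$, take $\alpha=1/n$ for every large $n$.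

Take $\alpha<1$ small with $M(\alpha)\ge c\alpha^2$, and $n=\lceil1/\alpha\rceil$, so $1\le n\alpha\le2$. Let $Q$ be as in Lemma 7. We take $\alpha$ so small that $n\ge4K+2$ and $(4FC+2K)\alpha\le\frac12$.

**Step 1: disjoint events, one for each possible location.** For $T\subseteq[n]$ with $|T|=2K$ let $E_T$ be the event that all of the following hold:

- $x_i\in D_\alpha$ for $i\in T$, and $G$ contains all edges between the $K$ smallest and the $K$ largest elements of $T$;
- $x_i\notin Q$ for $i\notin T$, and there are no edges between $T$ and $[n]\setminus T$;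
- every $i\notin T$ has at least $K$ neighbors outside $T$.

On $E_T$ all degrees are at least $K$ and, as $n>2K$, $G$ is disconnected; so $\delta(G)\ge K$ and $\kappa(G)=0<K$. Since $D_\alpha\subseteq D_{C\alpha}\subseteq Q$, on $E_T$ we have $T=\{i:x_i\in Q\}$. So the events $E_T$ are disjoint. By symmetry they have equal probabilities, and
$$P_n^K(W)\ge\binom n{2K}\Pr[E_{[2K]}].$$
From now on $T=[2K]$.

**Step 2: the first condition.** We bound the probability of the planted $K_{K,K}$ by convexity. As $M(\alpha)>0$, also $f(\alpha)>0$. Let $\mathbb E$ denote the average over independent points of $D_\alpha$, distributed according to normalized $\mu$. Conditionally on $x_1,\dots,x_K$ the points $y_b$ are independent, and vice versa, so Jensen's inequality for $t\mapsto t^K$, used twice, gives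
$$\mathbb E\prod_{a,b\le K}W(x_a,y_b)=\mathbb E_x\Big(\mathbb E_y\prod_{a\le K}W(x_a,y)\Big)^K\ge\Big(\mathbb E_y\big(\mathbb E_xW(x,y)\big)^K\Big)^K\ge\Big(\frac{M(\alpha)}{f(\alpha)^2}\Big)^{K^2}.$$
From $M\le f^2$ we get $f(\alpha)\ge\sqrt{M(\alpha)}\ge\sqrt c\,\alpha$, and from $f(\alpha)\le F\alpha$ we get $M(\alpha)/f(\alpha)^2\ge c/F^2$. So the first condition has probability at least
$$f(\alpha)^{2K}\Big(\frac{M(\alpha)}{f(\alpha)^2}\Big)^{K^2}\ge c^K\Big(\frac c{F^2}\Big)^{K^2}\alpha^{2K}.$$

**Step 3: the second condition.** Condition on $x_T\in D_\alpha^{2K}$ and on $G[T]$. For each $i\notin T$, independently, the probability that $x_i\notin Q$ and $i$ has no neighbor in $T$ is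
$$Z=\int\rho\,d\mu,\qquad\rho(y)=1_{\Omega\setminus Q}(y)\prod_{t\in T}(1-W(x_t,y)).$$
By $\prod(1-a_t)\ge1-\sum a_t$, we have $Z\ge1-\mu(Q)-\sum_{t\in T}d(x_t)\ge1-s$ with $s=(4FC+2K)\alpha\le\frac12$. On $[0,\frac12]$ we have $1-s\ge e^{-2s}$, because the difference is concave in $s$, zero at $s=0$ and positive at $s=\frac12$. So the second condition has conditional probability at least $Z^n\ge e^{-2sn}\ge e^{-4(4FC+2K)}$, using $n\alpha\le2$. Note also $Z\ge\frac12$.

**Step 4: the third condition.** Condition further on the second condition. The types $x_i$, $i\notin T$, are now independent with density $\rho/Z$, and the edges among them are still independent with probabilities given by $W$. To apply Lemma 8, take $x\notin Q$. Since $Z\le1$ and $\rho(y)\ge1_{\Omega\setminus Q}(y)-\sum_tW(x_t,y)$,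
$$d'(x)\ge w_{\Omega\setminus Q}(x)-\sum_{t\in T}\int W(x,y)W(x_t,y)\,d\mu(y)\ge\frac{d(x)}3-\sum_{t\in T}d(x_t)\ge\frac{d(x)}3-2K\alpha\ge\frac{d(x)}6,$$
the last step because $d(x)\ge C\alpha\ge12K\alpha$. With $N=n-2K$ we have $N-1\ge n/2$, as $n\ge4K+2$. So Lemma 8 says that the third condition has conditional probability at least $\frac12$.

**Conclusion.** Since $\binom n{2K}\ge(n/2K)^{2K}$ and $n\alpha\ge1$, the factor $\alpha^{2K}$ of Step 2 is compensated, and
$$P_n^K(W)\ge\tfrac12(2K)^{-2K}c^K\Big(\frac c{F^2}\Big)^{K^2}e^{-4(4FC+2K)}=:p_0>0 .$$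
This proves the claim and completes the proof of Theorem 2. $\blacksquare$

## The minimum degree and $f(\alpha)=O(\alpha)$

*Proof of Proposition 3.*

**Step 1: a second-moment bound for isolated vertices.** Let $0<\alpha<1$ with $f(\alpha)>0$, let $N$ be the number of isolated vertices lying in $D_\alpha$, and put $q=(1-\alpha)^{n-1}$. A vertex of type $x\in D_\alpha$ is isolated with probability $(1-d(x))^{n-1}\ge q$, so $nf(\alpha)q\le\mathbb EN\le nf(\alpha)$. Also $\mathbb E[N(N-1)]\le n^2f(\alpha)^2$, since both vertices must lie in $D_\alpha$. By the Cauchy–Schwarz inequality,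
$$\Pr[\delta=0]\ge\Pr[N>0]\ge\frac{(\mathbb EN)^2}{\mathbb EN^2}\ge q^2\frac{nf(\alpha)}{1+nf(\alpha)} .\tag{5}$$

**Step 2: part (b).** Let $f(\alpha_j)\ge c\alpha_j$ with $\alpha_j\to0$ and $c>0$, and take $n=\lceil1/\alpha_j\rceil$. On $[0,\frac12]$ we have $1-\alpha\ge4^{-\alpha}$, because $4^{-\alpha}$ is convex and equality holds at $0$ and $\frac12$. So for $\alpha_j\le\frac12$ we get $q\ge(1-\alpha_j)^{1/\alpha_j}\ge\frac14$, and $nf(\alpha_j)\ge c$. By (5), $\Pr[\delta=0]\ge\frac{c}{16(1+c)}$ for these $n$, which tend to infinity.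

**Step 3: part (a), "only if".** If $f(\alpha)\ne O(\alpha)$, there are $\alpha_j\to0$ and $L_j\to\infty$ with $f(\alpha_j)=L_j\alpha_j$. We choose $n$ large enough to have many vertices in $D_{\alpha_j}$, and small enough that they are isolated: $n=\lceil1/(\alpha_j\sqrt{L_j})\rceil$. As $\alpha_jL_j\le1$, we have $\alpha_j\sqrt{L_j}\le L_j^{-1/2}\to0$, so $n\to\infty$. Further $nf(\alpha_j)\ge\sqrt{L_j}\to\infty$ and $q\ge1-(n-1)\alpha_j\ge1-L_j^{-1/2}\to1$. By (5), $\Pr[\delta=0]\to1$ along these $n$, so $\liminf_n\Pr[\delta\ge K]=0$.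

**Step 4: part (a), "if".** Let $f(\alpha)\le F\alpha$ for all $\alpha>0$, with $F\ge1$, and $C$ as in (4). Put $\alpha=1/n$, let $Q$ be as in Lemma 7, and $\rho=1_{\Omega\setminus Q}$. For $n\ge8FC$ we have $Z=1-\mu(Q)\ge1-4FC/n\ge\frac12$, and all types avoid $Q$ with probability $Z^n\ge(1-4FC/n)^n\ge e^{-8FC}$. Conditionally on this, the types are independent with density $\rho/Z$, and for $x\notin Q$ we have $d'(x)\ge w_{\Omega\setminus Q}(x)\ge d(x)/3\ge d(x)/6$. Lemma 8 with $N=n$ (and $n-1\ge n/2$) gives $\Pr[\delta\ge K]\ge\frac12e^{-8FC}$ for all large $n$. $\square$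

## Condition (ii) and $K$-connectivity

*Proof of Corollary 4.*

**Step 1: (ii) implies $\kappa\ge K$ a.a.s. for every $K$.** Let $W$ be connected with $f(\alpha)=o(\alpha)$. Then $f=O(\alpha)$ and $M\le f^2=o(\alpha^2)$, so $P_n^K(W)\to0$ by Theorem 2. It remains to show $\Pr[\delta<K]\to0$. Let $f(\alpha)\le F\alpha$ for all $\alpha>0$, with $F\ge1$, let $B\ge4K$ and $n\ge2$. The expected number of vertices in $D_{B/n}$ is $nf(B/n)$. A vertex with $2^jB/n\le d<2^{j+1}B/n$ has expected degree at least $\frac n2d\ge2^jB/2\ge2K$, so by (1) its degree is less than $K$ with probability at most $e^{-2^jB/16}$. Hence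
$$\Pr[\delta<K]\le nf(B/n)+\sum_{j\ge0}nf(2^{j+1}B/n)\,e^{-2^jB/16}\le o(1)+\sum_{j\ge0}2F\,2^jB\,e^{-2^jB/16}.$$
Let $n\to\infty$ and then $B\to\infty$, using (2). So $\Pr[\kappa<K]\le\Pr[\delta<K]+P_n^K(W)\to0$.

**Step 2: if (ii) fails, $\kappa\ge K$ is not a.a.s. for any $K\ge1$.** By Proposition 3(b), $\limsup_n\Pr[\delta=0]>0$, and $\delta=0$ implies $\kappa=0$. With Step 1 this gives the equivalence of the three statements.

**Step 3: $P_n^K(W)\to1$ never happens for connected $W$ and $K\ge1$.** If (ii) holds, then $P_n^K(W)\to0$. If (ii) fails, then $P_n^K(W)\le1-\Pr[\delta=0]$ gives $\liminf_nP_n^K(W)\le1-\limsup_n\Pr[\delta=0]<1$. $\square$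

## Unbalanced bipartite blocks: why $f=O(\alpha)$ is needed

In the proof of "$\Leftarrow$", an exceptional $v$ was handled by finding a neighbor of comparable degree, and this used $f(\lambda\beta)\le F\lambda\beta$. To defeat that argument, replace the tiny cliques of Theorem 1 by complete bipartite graphs with sides of very different sizes. The large side then has a much smaller degree than the small side, so the two sides enter $D_\alpha$ at different scales $\alpha$; by the time the small side enters, $\alpha^2$ is large compared with the mass between the sides.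

*Proof of Proposition 5.* Let $n_k=4^{k^2}$ and $\varepsilon_k=n_k^{-3}$. Partition $[0,1]$ into $E_0$ and $E_k=X_k\cup Y_k$ (a disjoint union) for $k\ge2$, with
$$\mu(X_k)=\frac k{n_k},\qquad\mu(Y_k)=\frac{k^3}{n_k};$$
then $\mu(E_0)\ge\frac12$, since $\sum_{k\ge2}(k+k^3)4^{-k^2}=\frac{10}{256}+\frac{30}{4^9}+\cdots<\frac12$. Let $W=1$ on $E_0^2$ and on $X_k\times Y_k$ and $Y_k\times X_k$; let $W=\varepsilon_k$ on $X_k^2\cup Y_k^2$ and between $E_j$ and $E_k$ for $j<k$. Then $W>0$, so $W$ is connected.

**Step 1: $M(\alpha)=o(\alpha^2)$.** We have $d\ge k/n_k$ on $Y_k$, $d\ge k^3/n_k$ on $X_k$, and $d\ge\frac12$ on $E_0$. For $\alpha<\frac12$ let $k$ be the least integer $\ge2$ with $k/n_k<\alpha$; then $k\to\infty$ as $\alpha\to0$. If $2\le j<k$, then $d\ge j/n_j\ge\alpha$ on $E_j$; so $D_\alpha\subseteq\bigcup_{j\ge k}E_j$ (note that $j/n_j<\alpha$ for all $j\ge k$, since $j/n_j$ is decreasing). Moreover $D_\alpha\cap X_k=\emptyset$ unless $\alpha>k^3/n_k$. On $\big(\bigcup_{j\ge k}E_j\big)^2$ we have $W\le\varepsilon_k$ off the sets $X_j\times Y_j$ and $Y_j\times X_j$,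 and these two have total measure $2j^4/n_j^2$. So
$$M(\alpha)\le1_{\{\alpha>k^3/n_k\}}\frac{2k^4}{n_k^2}+\varepsilon_k+\sum_{j>k}\frac{2j^4}{n_j^2}.$$
Divide by $\alpha^2$. The first term contributes at most $2k^4/k^6=2/k^2$. Since $\alpha>k/n_k\ge1/n_k$, the others contribute at most $n_k^2\varepsilon_k+n_k^2\sum_{j>k}2j^4n_j^{-2}=n_k^{-1}+\sum_{j>k}2j^4\,16^{k^2-j^2}$. All of these tend to $0$ as $k\to\infty$.

**Step 2: $P_{n_k}^K(W)\to1$.** Fix $K\ge1$ and let $n=n_k$, $k\to\infty$. The following hold with probability tending to $1$.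

- No vertex lies in $\bigcup_{j>k}E_j$, since the expected number is $\sum_{j>k}(j+j^3)4^{k^2-j^2}\to0$.
- Each of $E_0$, $X_j$, $Y_j$ ($2\le j\le k$) contains at least $K+1$ vertices. The expected counts are at least $k$ for $X_k$ and $Y_k$; they are at least $n_k/n_{k-1}=4^{2k-1}$ for $X_j,Y_j$ with $j<k$, and at least $n_k/2\ge4^{2k-1}$ for $E_0$. By (1) with $K+1$ in place of $K$, for $k\ge2(K+1)$ the failure probability is at most $2e^{-k/8}+2k\,e^{-4^{2k-1}/8}\to0$.
- There are no edges between $E_k$ and $E_0\cup\bigcup_{2\le j<k}E_j$, since the expected number is at most $n_k^2\varepsilon_k=n_k^{-1}\to0$.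

On these events every vertex has degree at least $K$: the vertices in $E_0$ form a clique of size at least $K+1$, and the vertices in each pair $X_j,Y_j$ span a complete bipartite graph between the two sides, with at least $K+1$ vertices on each side. The vertices in $E_k$ form a nonempty set with no edge to the nonempty rest, so $G$ is disconnected and $\kappa(G)=0<K$. Hence $P_{n_k}^K(W)\to1$. $\blacksquare$

One can see directly that $f=O(\alpha)$ fails here. On $Y_k$ the degree is at most $k/n_k+\varepsilon_k\le2k/n_k-\varepsilon_k<2k/n_k$, since all values of $W$ off $Y_k\times X_k$ in these rows are at most $\varepsilon_k$, and $2\varepsilon_k\le k/n_k$. So $f(2k/n_k)\ge k^3/n_k=\frac{k^2}2\cdot\frac{2k}{n_k}$.
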